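# The disk of radius $e^{-2}$ in the image of a univalent log-harmonic mapping

## 1. A harmonic function that records the distance to the boundary

Let $\mathbb D=\{z\in\mathbb C:|z|<1\}$. Take two analytic functions $h,g$ on $\mathbb D$ without zeros, with $h(0)=g(0)=1$, and suppose that
$$f(z)=z\,h(z)\,\overline{g(z)}$$
is injective on $\mathbb D$. Put $\Omega=f(\mathbb D)$, $d=\operatorname{dist}(0,\partial\Omega)$ and $c=\log(1/d)$, so that $d=e^{-c}$. (That $0<d<\infty$ is proved in Section 5.) These notes turn on the function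
$$Q(z)=\log|h(z)g(z)|+c,\qquad\text{that is,}\qquad Q(z)=\log\frac{|f(z)|}{d}-\log|z|\quad(z\ne0).\tag{1}$$

Since $hg$ is analytic without zeros on a simply connected domain, $\log|hg|$ is the real part of an analytic function, so $Q$ is harmonic on all of $\mathbb D$. Its value at the origin is
$$Q(0)=c=\log\frac1d .$$
This is what $Q$ is for. A lower bound for the distance $d$ from $0$ to the boundary of the image is an upper bound for $Q(0)$. We shall see that $Q\ge0$, because near the unit circle $|f|$ cannot be much smaller than $d$. A nonnegative harmonic function obeys Harnack's inequality, so if $Q(0)$ is large then $Q$ is still fairly large near the circle. There $|f|$ is then larger than $d$ on a whole circle $|z|=r$, and this contradicts the definition of $d$. The threshold turns out to be exactly $Q(0)=2$, that is, $d=e^{-2}$.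

## 2. Log-harmonic mappings and the covering statements

Let $\mathcal A$ be the space of analytic functions on $\mathbb D$, and $\mathcal B$ the set of $\mu\in\mathcal A$ with $|\mu(z)|<1$ for all $z\in\mathbb D$.

**Definition.** A log-harmonic mapping on $\mathbb D$ is a solution $f$ of
$$\overline{f_{\bar z}(z)}=\mu(z)\left(\frac{\overline{f(z)}}{f(z)}\right)f_z(z),\qquad \mu\in\mathcal B .\tag{2}$$
The function $\mu$ is the second complex dilatation of $f$. For maps that vanish only at $0$ we read (2) at the points $z\ne0$, where the quotient makes sense.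

The name explains itself locally. Where $f\ne0$, write $F=\log f$. Then $f_z=fF_z$ and $f_{\bar z}=fF_{\bar z}$, so (2) says $\overline{F_{\bar z}}=\mu F_z$. If $F$ is twice continuously differentiable, apply $\partial_{\bar z}$: as $\mu$ is analytic, $\overline{F_{z\bar z}}=\mu F_{z\bar z}$, and $|\mu|<1$ forces $F_{z\bar z}=0$. So $\log f$ is harmonic.

**Definition.** $\mathcal S_{Lh}$ is the class of univalent (that is, injective) log-harmonic mappings $f(z)=z\,h(z)\,\overline{g(z)}$ on $\mathbb D$, where $h,g\in\mathcal A$, $h(0)=g(0)=1$ and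
$$h(z)=\exp\Big(\sum_{n\ge1}a_nz^n\Big),\qquad g(z)=\exp\Big(\sum_{n\ge1}b_nz^n\Big).$$
In particular $h$ and $g$ have no zeros, and $f$ vanishes only at $0$.

For computations we use
$$A=1+\frac{zh'}{h},\qquad B=\frac{zg'}{g} .$$
From $f_z=(h+zh')\bar g$ and $f_{\bar z}=zh\,\overline{g'}$ we get, for $z\ne0$,
$$\frac{zf_z}{f}=A,\qquad \frac{\bar zf_{\bar z}}{f}=\overline B .\tag{3}$$
Hence $\overline{f_{\bar z}}=\bar fB/z$, while the right side of (2) is $\mu\bar fA/z$. So **equation (2) is the identity $B=\mu A$**. Since $A(0)=1$ and $B(0)=0$, we have $\mu(0)=0$.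

**Example 1.** If $g\equiv1$, then $B=0$ and $\mu=0$: every univalent analytic $f$ with $f(0)=0$, $f'(0)=1$ belongs to $\mathcal S_{Lh}$, with $h=f/z$.

**Example 2.** Take $h=g=e^{z/2}$, so $f(z)=ze^{\operatorname{Re}z}$. Here $A=1+\frac z2$, $B=\frac z2$ and $\mu=\frac{z}{2+z}$. We have $|z|<|2+z|$ because $|2+z|^2-|z|^2=4+4\operatorname{Re}z>0$, so $\mu\in\mathcal B$. On the ray of direction $\theta$, $f$ keeps the argument and its modulus is $re^{r\cos\theta}$, with derivative $e^{r\cos\theta}(1+r\cos\theta)>0$. Hence $f$ is injective and $f\in\mathcal S_{Lh}$. It is not analytic.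

It is known (Abdulhadi) that $f(\mathbb D)\supset\{|w|<1/16\}$ for every $f\in\mathcal S_{Lh}$. ZhiHong Liu and Saminathan Ponnusamy, "On univalent log-harmonic mappings", arXiv:1905.10551 (2019), conjecture that $1/16$ can be replaced by $1/e^2$. We prove this, in the following sharp form. Write $d=d(f)=\operatorname{dist}(0,\partial f(\mathbb D))$.

**Theorem 1.** For every $f\in\mathcal S_{Lh}$, $f(\mathbb D)\supset\{|w|<e^{-2}\}$.

**Theorem 2.** For $f\in\mathcal S_{Lh}$ we have $e^{-2}\le d\le1$, and
$$|f(z)|\ \ge\ |z|\,d^{\,2|z|/(1+|z|)}\ \ge\ |z|\exp\Big(\frac{-4|z|}{1+|z|}\Big)\qquad(z\in\mathbb D).$$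
Moreover $f(\{|z|<r\})\supset\{|w|<re^{-4r/(1+r)}\}$ for $0<r<1$.

**Theorem 3.** Let
$$f_0(z)=z\,\frac{1-\bar z}{1-z}\exp\Big(\operatorname{Re}\frac{4z}{1-z}\Big),\qquad h_0=\frac{e^{2z/(1-z)}}{1-z},\quad g_0=(1-z)e^{2z/(1-z)} .$$
Then $f_0\in\mathcal S_{Lh}$ and $f_0(\mathbb D)=\mathbb C\setminus(-\infty,-e^{-2}]$. If $f\in\mathcal S_{Lh}$ and $d(f)=e^{-2}$, or if equality holds between the first and last members of the growth estimate of Theorem 2 at some $z\ne0$, then $f(z)=e^{i\alpha}f_0(e^{-i\alpha}z)$ for some $\alpha\in\mathbb R$.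

**Theorem 4.** Let $\operatorname{Re}\beta>-\frac12$ and $b=1+2\operatorname{Re}\beta$. Let $f(z)=z|z|^{2\beta}h(z)\overline{g(z)}$ (with $f(0)=0$) be injective on $\mathbb D$, with $h,g$ analytic and zero-free and $h(0)=g(0)=1$. Then $f(\mathbb D)\supset\{|w|<e^{-2b}\}$. The radius $e^{-2b}$ is best possible for univalent log-harmonic mappings of this form.

**Textbook facts used.**

- *Invariance of domain.* A continuous injective map from an open subset of the plane to the plane is open; hence it is a homeomorphism onto its open image.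
- *Minimum principle.* If $v$ is harmonic in $\mathbb D$ and $\liminf_{|z|\to1}v\ge m$, then $v\ge m$ in $\mathbb D$.
- *Harnack's inequality.* If $v\ge0$ is harmonic in $\mathbb D$, then $v(z)\ge v(0)\frac{1-|z|}{1+|z|}$.
- *Herglotz's theorem.* A nonnegative harmonic $v$ on $\mathbb D$ with $v(0)=1$ is $v(z)=\int\frac{1-|z|^2}{|\xi-z|^2}\,d\nu(\xi)$ for a probability measure $\nu$ on the unit circle. An analytic $T$ with $\operatorname{Re}T>0$ and $T(0)=1$ is $T(z)=\int\frac{\xi+z}{\xi-z}\,d\lambda(\xi)$ for such a measure $\lambda$.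
- *Change of variables.* If $f$ is injective and smooth with positive Jacobian on an open set $G$, then $\int_G\varphi(f)J_f\,dA=\int_{f(G)}\varphi\,dA$ for $\varphi\ge0$, where $J_f=|f_z|^2-|f_{\bar z}|^2$.

## 3. The function $Q$ for three explicit maps

For $f(z)=z$ the image is $\mathbb D$, $d=1$, $c=0$ and $Q\equiv0$.

For the Koebe function $z/(1-z)^2$ the image is $\mathbb C\setminus(-\infty,-\frac14]$ (we check this in Section 7), so $d=\frac14$, $c=\log4\approx1.39$ and
$$Q(z)=2\log\frac{2}{|1-z|},$$
which is positive because $|1-z|<2$.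

For $f(z)=ze^{\operatorname{Re}z}$ of Example 2, each radius of direction $\theta$ is mapped increasingly onto the segment of lengths $0\le\rho<e^{\cos\theta}$ in direction $\theta$. So $\Omega=\{\rho e^{i\theta}:0\le\rho<e^{\cos\theta}\}$, $d=e^{-1}$, $c=1$ and $Q(z)=1+\operatorname{Re}z$, again positive.

In all three cases $Q\ge0$ and $Q(0)\le2$. The second map is analytic and the third is not; the third already has $d=1/e\approx0.37$, above $e^{-2}\approx0.135$.

## 4. Koebe's transform does not preserve the class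

In the analytic case one proves a covering theorem as follows. If $f$ omits $w\neq0$, then $F=\dfrac{wf}{w-f}=\dfrac{f}{1-f/w}$ is again univalent and analytic with the same normalization, and one compares second coefficients. It is natural to try the same for $f\in\mathcal S_{Lh}$. The map $F$ is still injective, but it is no longer log-harmonic. To see this, recall that $\log f$ is harmonic off $0$, which means $f\,f_{z\bar z}=f_zf_{\bar z}$ there. So
$$\partial_z\partial_{\bar z}\log F=-\partial_z\partial_{\bar z}\log\Big(1-\frac fw\Big)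
=\frac{\frac{f_{z\bar z}}{w}\big(1-\frac fw\big)+\frac{f_zf_{\bar z}}{w^2}}{(1-f/w)^2}
=\frac{f_zf_{\bar z}}{w\,f\,(1-f/w)^2}.$$
In the last step, $f_{z\bar z}=f_zf_{\bar z}/f$ turns the numerator into $\frac{f_zf_{\bar z}}{w}\big[\frac1f-\frac1w+\frac1w\big]$. The result vanishes identically only when $f_zf_{\bar z}\equiv0$. By (3) this means $AB\equiv0$, and since $A(0)=1$ it means $B\equiv0$: $f$ is analytic. For every other $f$ the transform leaves the class, and the coefficient comparison has nothing to act on.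

What does survive for log-harmonic maps is the harmonicity of $\log|f|-\log|z|$. We work with that alone, and use injectivity only through topology.

## 5. Harnack's inequality against $\log r$: proof of Theorem 1

Let $f=zh\bar g\in\mathcal S_{Lh}$ and $u=\log|hg|=\log|f|-\log|z|$, which is harmonic in $\mathbb D$ with $u(0)=0$.

**Step 1 (a lower bound on a circle gives a covered disk).** This step converts estimates of $|f|$ into covering statements. By invariance of domain $\Omega$ is open and $f:\mathbb D\to\Omega$ is a homeomorphism. We claim: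
$$\text{if }0<r<1,\ \rho>0\text{ and }|f|\ge\rho\text{ on }|z|=r,\ \text{ then } f(\{|z|<r\})\supset E:=\{|w|<\rho\}.\tag{4}$$
The set $f(\{|z|<r\})$ is open, so $E\cap f(\{|z|<r\})$ is open in $E$. No point of the circle $|z|=r$ is mapped into $E$, so
$$E\cap f(\{|z|<r\})=E\cap f(\{|z|\le r\}),$$
and the right side is closed in $E$ because $f(\{|z|\le r\})$ is compact. This set contains $0=f(0)$. As $E$ is connected, it is all of $E$. Note that (4) uses only that $f$ is continuous and injective with $f(0)=0$.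

**Step 2 ($d$ is a positive finite number, and $\{|w|<d\}\subset\Omega$).** This makes $c$ and $Q$ meaningful. Because $f$ is a homeomorphism onto $\Omega$, the preimage of a compact subset of $\Omega$ is compact in $\mathbb D$; so $f(z)$ leaves every compact subset of $\Omega$ as $|z|\to1$. If $\Omega$ were $\mathbb C$, then $|f(z)|\to\infty$, hence $u(z)\to+\infty$, as $|z|\to1$. The minimum principle would give $u\ge M$ in $\mathbb D$ for every $M$, contradicting $u(0)=0$. So $\Omega\ne\mathbb C$, and since $\Omega$ is open and nonempty and the plane is connected, $\partial\Omega\neq\emptyset$. As $0\in\Omega$ and $\Omega$ is open, $0<d<\infty$. The disk $\{|w|<d\}$ is connected, contains $0\in\Omega$ and misses $\partial\Omega$, so it lies in $\Omega$. Theorem 1 will therefore follow from $d\ge e^{-2}$, that is, $c\le2$.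

**Step 3 ($Q\ge0$).** This step prepares Harnack. Let $0<\eta<d$. The compact disk $\{|w|\le d-\eta\}$ lies in $\Omega$, so $|f(z)|>d-\eta$ when $|z|$ is close enough to $1$. Then
$$Q(z)=\log|f(z)|-\log|z|+c\ \ge\ \log(d-\eta)-\log d-\log|z|\ \ge\ \log\frac{d-\eta}{d}.$$
Letting $\eta\to0$ we get $\liminf_{|z|\to1}Q\ge0$, and the minimum principle gives $Q\ge0$ in $\mathbb D$. In particular $c=Q(0)\ge0$.

Positivity by itself does not yet bound $c$. It says $\log|f(z)|\ge-c+\log r$ on $|z|=r$, hence by (4) that a disk of radius $rd<d$ is covered. That is less than we knew from Step 2: the term $\log r$ always puts us on the wrong side of $d$. We need $Q$ to win back more than $-\log r\approx1-r$ near the circle.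

**Step 4 (Harnack's gain).** Since $Q\ge0$ is harmonic and $Q(0)=c$, for $|z|=r\in(0,1)$ we have $Q(z)\ge c\,\frac{1-r}{1+r}$, that is,
$$\log|f(z)|\ \ge\ -c+\Big[\log r+c\,\frac{1-r}{1+r}\Big].\tag{5}$$
The gain $c\frac{1-r}{1+r}\approx\frac c2(1-r)$ and the loss $-\log r\approx 1-r$ are both of first order in $1-r$, and the gain is larger exactly when $c>2$.

**Step 5 ($c\le2$).** Suppose $c>2$, and let $k(r)=\log r+c\frac{1-r}{1+r}$ be the bracket. Then $k(1)=0$ and
$$k'(r)=\frac1r-\frac{2c}{(1+r)^2},\qquad k'(1)=1-\frac c2<0 .$$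
So there is $r<1$ with $m:=k(r)>0$. By (5), $|f|\ge e^{-c}e^m=de^m$ on $|z|=r$, and by (4)
$$\Omega\supset\{|w|<de^m\}\supset\{|w|\le d\}.$$
But $\partial\Omega$ contains a point of modulus $d$, and an open set contains no boundary point of itself. This contradiction shows $c\le2$, so $d\ge e^{-2}$, and by Step 2 $f(\mathbb D)\supset\{|w|<e^{-2}\}$. This proves Theorem 1. $\blacksquare$

At $c=2$ the argument gives no contradiction: then $k'(r)=\frac{(1-r)^2}{r(1+r)^2}>0$ on $(0,1)$, so $k$ increases to $0$ and is negative throughout. Section 7 shows that $c=2$ does occur.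

## 6. Growth and covering of smaller disks: proof of Theorem 2

We have shown $0\le c\le2$, that is, $e^{-2}\le d\le1$. Since $\frac{1-r}{1+r}-1=\frac{-2r}{1+r}$, inequality (5) reads, for $|z|=r\in(0,1)$,
$$\log|f(z)|\ \ge\ \log r-\frac{2cr}{1+r}\ \ge\ \log r-\frac{4r}{1+r},\tag{6}$$
and $e^{-2cr/(1+r)}=d^{\,2r/(1+r)}$. This is the growth estimate; at $z=0$ it reads $0\ge0\ge0$. The last bound in (6) holds on the whole circle $|z|=r$, so (4) with $\rho=re^{-4r/(1+r)}$ gives the covering statement. $\blacksquare$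

For later use: if the first and last members of the growth estimate are equal at some $z\ne0$, then both inequalities in (6) are equalities, and the second one gives $c=2$, that is, $d=e^{-2}$.

## 7. The map $f_0$ and its slit image

What should an extremal map look like? Equality in Harnack's inequality at $z=-r$ with $Q(0)=2$ holds for $Q=2\operatorname{Re}\frac{1+z}{1-z}$, twice the Poisson kernel with pole at $1$. Then $\log|hg|=Q-2=\operatorname{Re}\frac{4z}{1-z}$. This prescribes only $|f|$; the argument of $f$ must be chosen so that $f$ is injective.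

The most symmetric choice $h=g$ fails. It gives $f=z\exp(\operatorname{Re}\frac{4z}{1-z})$, which preserves rays. For $z=ir$, $\operatorname{Re}\frac{4ir}{1-ir}=\frac{-4r^2}{1+r^2}$, so on this radius
$$\log|f|=\log r-\frac{4r^2}{1+r^2},\qquad \frac{d}{dr}\log|f|=\frac{(1+r^2)^2-8r^2}{r(1+r^2)^2},$$
which is positive for $r<\sqrt2-1$ and negative for $\sqrt2-1<r<1$. So this map is not injective. The map $f_0$ has the same modulus and the additional factor $\frac{1-\bar z}{1-z}$, which turns the argument.

**Step 1 ($f_0$ is log-harmonic with $\mu(z)=z$).** One checks $zh_0\overline{g_0}=z\frac{1-\bar z}{1-z}e^{2\operatorname{Re}\frac{2z}{1-z}}=f_0$, and $h_0,g_0$ are zero-free with value $1$ at $0$. From $\log h_0=\frac{2z}{1-z}-\log(1-z)$ and $\log g_0=\frac{2z}{1-z}+\log(1-z)$,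
$$A=1+\frac{z}{1-z}+\frac{2z}{(1-z)^2}=\frac{1+z}{(1-z)^2},\qquad B=-\frac{z}{1-z}+\frac{2z}{(1-z)^2}=\frac{z(1+z)}{(1-z)^2}.$$
So $B=zA$, and (2) holds with $\mu(z)=z\in\mathcal B$.

**Step 2 (the argument of $f_0$ is that of the Koebe function).** This step reduces injectivity to monotonicity on curves. Let $\omega=\frac{1+z}{1-z}$, a conformal map of $\mathbb D$ onto the right half-plane, and let
$$\psi=\frac{zh_0}{g_0}=\frac{z}{(1-z)^2},\qquad\text{so that}\qquad \omega^2=1+4\psi .$$
Squaring maps the right half-plane conformally onto $\mathbb C\setminus(-\infty,0]$, so $\psi$ maps $\mathbb D$ conformally onto $\mathbb C\setminus(-\infty,-\frac14]$. This domain is starlike about $0$: it contains with each point the segment from $0$ to it. Since $f_0=\frac{zh_0}{g_0}|g_0|^2=\psi|g_0|^2$, we have $\arg f_0=\arg\psi$ on $\mathbb D\setminus\{0\}$.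

**Step 3 ($|f_0|$ increases along the preimages of rays).** We have $d\log\psi=(1+z\frac{h_0'}{h_0}-z\frac{g_0'}{g_0})\frac{dz}{z}=(A-B)\frac{dz}z$, and in the same way $d\log|f_0|=d\log|zh_0g_0|=\operatorname{Re}\big[(A+B)\frac{dz}{z}\big]$. Moreover
$$\frac{A+B}{A-B}=\frac{1+\mu}{1-\mu}=\frac{1+z}{1-z}.$$
On the $\psi$-preimage of a ray from $0$, $\arg\psi$ is constant, so $d\log\psi=d\log|\psi|$ is real, and
$$d\log|f_0|=\operatorname{Re}\Big[\frac{1+z}{1-z}\,d\log\psi\Big]=\operatorname{Re}\frac{1+z}{1-z}\;d\log|\psi| .$$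
The factor is positive, so $|f_0|$ is strictly increasing with $|\psi|$ along each such curve.

**Step 4 ($f_0$ is univalent).** The only zero of $f_0$ is $0$. If $f_0(z_1)=f_0(z_2)\ne0$, then by Step 2 $\psi(z_1)$ and $\psi(z_2)$ lie on one ray from $0$. By starlikeness the part of this ray in $\psi(\mathbb D)$ is an interval beginning at $0$, so its preimage is one curve, and Step 3 with $|f_0(z_1)|=|f_0(z_2)|$ gives $|\psi(z_1)|=|\psi(z_2)|$. Hence $\psi(z_1)=\psi(z_2)$ and $z_1=z_2$. Thus $f_0\in\mathcal S_{Lh}$.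

**Step 5 (the image).** We compute on each ray how far $|f_0|$ gets. Since $\frac{4z}{1-z}=2\omega-2$, we have $|f_0|=|z|e^{2\operatorname{Re}\omega-2}$. Let $\psi=se^{i\varphi}$ with $\varphi\in(-\pi,\pi)$ fixed and $s\in(0,\infty)$. Here $\omega$ is the square root of $1+4se^{i\varphi}$ with positive real part. As $s\to\infty$, $|\omega|\to\infty$ and $\arg\omega\to\frac\varphi2\in(-\frac\pi2,\frac\pi2)$, so $\operatorname{Re}\omega\to\infty$; also $z=\frac{\omega-1}{\omega+1}\to1$. So $|f_0|\to\infty$. As $s\to0$, $z\to0$ and $|f_0|\to0$. By continuity $|f_0|$ runs over $(0,\infty)$, and $f_0$ covers the open ray of argument $\varphi$. For $\varphi=\pi$ we have $0<s<\frac14$ and $z=-r$ with $r$ running from $0$ to $1$, and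
$$|f_0(-r)|=re^{-4r/(1+r)},$$
which is increasing by Step 3, from $0$ to the limit $e^{-2}$ (not attained). Together with $f_0(0)=0$,
$$f_0(\mathbb D)=\mathbb C\setminus(-\infty,-e^{-2}].$$
So $d(f_0)=e^{-2}$, and the constants in Theorems 1 and 2 cannot be improved; at $z=-r$ the map $f_0$ attains the growth bound.

## 8. If $d=e^{-2}$, then $hg$ is determined up to rotation

Now let $f=zh\bar g\in\mathcal S_{Lh}$ with $d(f)=e^{-2}$, that is, $c=2$. Then $Q\ge0$ is harmonic with $Q(0)=2$.

**Step 1 (the Herglotz measure of $Q$ compared with Harnack).** We measure by how much $Q$ exceeds Harnack's bound. By Herglotz there is a probability measure $\nu$ with $Q(re^{i\theta})=2\int\frac{1-r^2}{|e^{it}-re^{i\theta}|^2}\,d\nu(t)$. Because $1-r^2=\frac{1-r}{1+r}(1+r)^2$,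
$$Q(re^{i\theta})=2\,\frac{1-r}{1+r}\,\Phi(r,\theta),\qquad \Phi(r,\theta)=\int K\,d\nu(t),\qquad K=\frac{(1+r)^2}{|e^{it}-re^{i\theta}|^2}.$$
Since $|e^{it}-re^{i\theta}|\le1+r$, we have $K\ge1$, and for $r>0$ equality holds only if $e^{it}=-e^{i\theta}$. These formulas for $K$ and $\Phi$ also make sense at $r=1$, with values in $[1,\infty]$.

**Step 2 ($\nu$ is a point mass).** Suppose not. For $r>0$, $\Phi(r,\theta)=1$ would force $K=1$ for $\nu$-almost every $t$, that is, $\nu$ concentrated at the single point $-e^{i\theta}$. So $\Phi>1$ everywhere on the compact set $\{\frac12\le r\le1\}\times(\mathbb R/2\pi\mathbb Z)$. There $\Phi$ is lower semicontinuous: if $(r_n,\theta_n)\to(r,\theta)$, then $K(r_n,\theta_n,t)\to K(r,\theta,t)$ in $(0,\infty]$ for every $t$, and Fatou's lemma gives $\Phi(r,\theta)\le\liminf\Phi(r_n,\theta_n)$. A lower semicontinuous function attains its infimum on a compact set, so there is a finite $\eta>0$ with $\Phi\ge1+\eta$ on this set. It was to get this uniform $\eta$ that we included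 $r=1$. Consequently
$$\log|f|=-2+\log r+Q\ \ge\ -2+\Big[\log r+2(1+\eta)\frac{1-r}{1+r}\Big]\qquad(\tfrac12\le r<1).$$
The bracket vanishes at $r=1$ and has derivative $1-(1+\eta)=-\eta<0$ there, so it equals some $m>0$ for some $r\in(\frac12,1)$. Then $|f|\ge de^m$ on $|z|=r$, and (4) gives $\Omega\supset\{|w|\le d\}$, which is impossible as in Section 5, Step 5. So $\nu$ is a point mass, at $e^{i\alpha}$ say.

**Step 3 (normalization and $hg$).** Replace $f(z)$ by
$$e^{-i\alpha}f(e^{i\alpha}z)=z\,h(e^{i\alpha}z)\,\overline{g(e^{i\alpha}z)} .$$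
Its $A$ and $B$ are $A(e^{i\alpha}z)$ and $B(e^{i\alpha}z)$, so it is in $\mathcal S_{Lh}$ with dilatation $\mu(e^{i\alpha}z)$; its $d$ is the same and its $Q$ is $Q(e^{i\alpha}z)$, with the mass moved to $1$. If we show that this new map is $f_0$, then the original one is $f(z)=e^{i\alpha}f_0(e^{-i\alpha}z)$, as claimed. So let the mass be at $1$. The Poisson kernel with pole $1$ is $\frac{1-|z|^2}{|1-z|^2}=\operatorname{Re}\frac{1+z}{1-z}$, so
$$\log|hg|=Q-2=2\operatorname{Re}\frac{1+z}{1-z}-2=\operatorname{Re}\frac{4z}{1-z}.$$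
Two zero-free analytic functions with equal modulus differ by a unimodular constant, and both $hg$ and $e^{4z/(1-z)}$ equal $1$ at $0$. Hence
$$hg=e^{4z/(1-z)},\qquad A+B=1+z\frac{(hg)'}{hg}=1+\frac{4z}{(1-z)^2}=\Big(\frac{1+z}{1-z}\Big)^2.\tag{7}$$

## 9. An area count in $dA(w)/|w|^2$ that forces $\mu(z)=z$

We know $|f|=|f_0|$, and must find the argument. Formula (7) alone does not determine it: for any $\mu\in\mathcal B$ with $\mu(0)=0$ one can solve $A=(A+B)/(1+\mu)$, $B=\mu A$ for $h$ and $g$. For instance, $\mu=0$ gives the analytic function $f_1(z)=ze^{4z/(1-z)}$, for which $zf_1'/f_1=\big(\frac{1+z}{1-z}\big)^2$ has no zeros in $\mathbb D$, so that $f_1$ is even locally injective. It is not injective: otherwise $f_1(-r)$ would approach $\partial f_1(\mathbb D)$ as $r\to1$, at modulus $e^{-2}<\frac14$, against Koebe's one-quarter theorem. So global injectivity must be used, and we use it by comparing areas.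

**Step 1 (the Jacobian in terms of $T$).** This step isolates the unknown. Put $T=\frac{1-\mu}{1+\mu}$. Then $\operatorname{Re}T=\frac{1-|\mu|^2}{|1+\mu|^2}>0$ and $T(0)=1$. From $A-B=(1-\mu)A$ and $A+B=(1+\mu)A$ we get $A-B=T(A+B)$. By (3), for $z\ne0$,
$$\frac{J_f}{|f|^2}=\frac{|A|^2-|B|^2}{|z|^2}=\frac{\operatorname{Re}\big[(A+B)\overline{(A-B)}\big]}{|z|^2}=\frac{|A+B|^2\operatorname{Re}T}{|z|^2}.\tag{8}$$
The middle equality holds because $(A+B)\overline{(A-B)}=|A|^2-|B|^2+(B\bar A-A\bar B)$ and the last parenthesis is purely imaginary.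

**Step 2 (half-plane coordinates).** Everything is simpler in $\omega=\frac{1+z}{1-z}=x+iy$, $x>0$. By (7), $A+B=\omega^2$. From $z=\frac{\omega-1}{\omega+1}$ we get
$$\frac{dz}{z}=\frac{2\,d\omega}{(\omega+1)^2}\cdot\frac{\omega+1}{\omega-1}=\frac{2\,d\omega}{\omega^2-1}.$$
Finally, $\frac{4z}{1-z}=2\omega-2$ gives
$$\log|f|=2x-2+\log|z|.\tag{9}$$

**Step 3 ($\operatorname{Re}T$ integrated over vertical lines).** Herglotz's theorem gives a probability measure $\lambda$ on the unit circle that represents $T$. Parametrize the circle by $\xi=\frac{it-1}{it+1}$, $t\in\mathbb R$, with $t=\infty$ for $\xi=1$; so $it$ is the $\omega$-coordinate of $\xi$. Then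
$$\frac{\xi+z}{\xi-z}=\frac{(it-1)(\omega+1)+(\omega-1)(it+1)}{(it-1)(\omega+1)-(\omega-1)(it+1)}=\frac{2it\omega-2}{2it-2\omega}=\frac{1-it\omega}{\omega-it},$$
and for $\xi=1$ the kernel is $\frac{1+z}{1-z}=\omega$. Multiplying numerator and denominator by $\overline{\omega-it}=\bar\omega+it$, the new numerator is $\bar\omega+it-it|\omega|^2+t^2\omega$, with real part $x(1+t^2)$. So
$$T=\lambda(\{\infty\})\,\omega+\int_{\mathbb R}\frac{1-it\omega}{\omega-it}\,d\lambda(t),\qquad \operatorname{Re}T=\lambda(\{\infty\})\,x+\int_{\mathbb R}\frac{x(1+t^2)}{x^2+(y-t)^2}\,d\lambda(t).$$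
As $\int_{\mathbb R}\frac{x\,dy}{x^2+(y-t)^2}=\pi$, Tonelli's theorem gives, for each $x>0$,
$$\int_{\mathbb R}\operatorname{Re}T(x+iy)\,dy=\pi I,\qquad I:=\int(1+t^2)\,d\lambda(t)\in[1,\infty],\tag{10}$$
where $I=\infty$ if $\lambda(\{\infty\})>0$. The value does not depend on $x$. Also $I\ge1$, with equality only if $\lambda=\delta_0$: if $I=1$, then $\lambda(\{\infty\})=0$, so $\lambda$ is a probability measure on $\mathbb R$ with $\int t^2\,d\lambda=0$. For $f_0$ we have $T=1/\omega$ and $I=1$; for $f_1$, $T=1$ and $I=\infty$. It remains to show that injectivity gives $I\le1$.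

**Step 4 (the area count).** For $N>1$ let $G_N\subset\mathbb D$ be the set where $N<x<N+1$. It does not contain $z=0$, where $\omega=1$. We first locate $f(G_N)$. We have
$$|z|^2=\Big|\frac{\omega-1}{\omega+1}\Big|^2=1-\frac{4x}{(x+1)^2+y^2}\ \ge\ 1-\frac{4x}{(x+1)^2}=\Big(\frac{x-1}{x+1}\Big)^2,$$
so on $G_N$, $|z|\ge\frac{x-1}{x+1}\ge\frac{N-1}{N+1}$. Put $\varepsilon_N=\log\frac{N+1}{N-1}$; then $-\varepsilon_N\le\log|z|<0$ on $G_N$. By (9),
$$f(G_N)\subset\{2N-2-\varepsilon_N<\log|w|<2N\}.$$
In polar coordinates $dA(w)/|w|^2=d(\log|w|)\,d\theta$, so this annulus has measure $2\pi(2+\varepsilon_N)$ with respect to $dA(w)/|w|^2$.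

On $G_N$ the map $f$ is injective and smooth, and by (8) its Jacobian is positive since $A+B=\omega^2\ne0$. The change-of-variables formula, then (8) and Step 2, give
$$2\pi(2+\varepsilon_N)\ \ge\ \int_{f(G_N)}\frac{dA(w)}{|w|^2}=\int_{G_N}\frac{J_f}{|f|^2}\,dA(z)=\int_{N<x<N+1}\frac{4|\omega|^4}{|\omega^2-1|^2}\,\operatorname{Re}T\;dx\,dy .$$
Since $|\omega^2-1|\le|\omega|^2+1$ and $|\omega|\ge x>N$, we have $\frac{|\omega|^2}{|\omega^2-1|}\ge\frac{|\omega|^2}{|\omega|^2+1}\ge\frac{N^2}{N^2+1}$. Together with (10), integrated over $N<x<N+1$,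
$$2\pi(2+\varepsilon_N)\ \ge\ 4\Big(\frac{N^2}{N^2+1}\Big)^2\pi I .$$
As $N\to\infty$, $\varepsilon_N\to0$ and we obtain $4\pi\ge4\pi I$, that is, $I\le1$.

**Step 5 (identification of $f$).** By Step 3, $\lambda=\delta_0$, so $T=\frac1\omega=\frac{1-z}{1+z}$. Since $T=\frac{1-\mu}{1+\mu}$ inverts to $\mu=\frac{1-T}{1+T}$, we get $\mu(z)=z$. Then
$$A=\frac{A+B}{1+\mu}=\frac{1+z}{(1-z)^2},\qquad B=zA,$$
which are the functions $A,B$ of $f_0$. They determine $h'/h=(A-1)/z$ and $g'/g=B/z$, and with $h(0)=g(0)=1$ this gives $h=h_0$, $g=g_0$, $f=f_0$. The equality case of the growth estimate reduces to $d=e^{-2}$ by the last paragraph of Section 6. With Section 7, Theorem 3 is proved. $\blacksquare$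

## 10. The exponent $\beta$: proof of Theorem 4

Here $|z|^{2\beta}=e^{2\beta\log|z|}$ has modulus $|z|^{2\operatorname{Re}\beta}$, so $|f|=|z|^b|hg|$ with $b=1+2\operatorname{Re}\beta>0$. For example, with $h=g=1$ and $\beta=\frac i2$, $f(z)=ze^{i\log|z|}$ maps each circle $|z|=r$ to itself, rotated by the angle $\log r$; it is injective with $b=1$.

**Step 1 (covering).** We repeat Section 5 with $b\log r$ in place of $\log r$. As $b>0$, $f$ is continuous at $0$, and it is injective; so $\Omega=f(\mathbb D)$ is open, $f$ is a homeomorphism onto it, and (4) holds. The function $u=\log|hg|=\log|f|-b\log|z|$ is harmonic with $u(0)=0$. If $\Omega=\mathbb C$, then $|f|\to\infty$ and $u\to+\infty$ at the unit circle, which contradicts $u(0)=0$ by the minimum principle. So $0<d<\infty$ and $\{|w|<d\}\subset\Omega$. Write $d=e^{-c}$ and $Q=u+c$. For $0<\eta<d$ we have $|f|>d-\eta$ near the unit circle, so $Q\ge\log\frac{d-\eta}{d}-b\log|z|\ge\log\frac{d-\eta}d$ there; hence $Q\ge0$ in $\mathbb D$, with $Q(0)=c$. Harnack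 gives, on $|z|=r$,
$$\log|f(z)|\ \ge\ -c+\Big[b\log r+c\,\frac{1-r}{1+r}\Big].$$
The bracket vanishes at $r=1$ and has derivative $b-\frac c2$ there. If $c>2b$, it equals some $m>0$ for some $r<1$, and (4) gives $\Omega\supset\{|w|<de^m\}\supset\{|w|\le d\}$, which is impossible since $\Omega$ is open and $\partial\Omega$ has a point of modulus $d$. So $c\le2b$ and $\Omega\supset\{|w|<d\}\supset\{|w|<e^{-2b}\}$.

**Step 2 (a univalent map omitting a point of modulus $e^{-2b}$).** This step and the next show sharpness. Let $S(w)=w|w|^{2\beta}$, $S(0)=0$. It multiplies arguments' exponentials by $e^{2i\operatorname{Im}\beta\log|w|}$ and sends the modulus $\rho$ to $\rho^b$. So it has the inverse that sends modulus $\rho$ to $\rho^{1/b}$ and turns back by the angle $2\operatorname{Im}\beta\cdot\frac1b\log\rho$; both maps are continuous, and $S$ is a homeomorphism of $\mathbb C$. Hence $f=S\circ f_0=f_0|f_0|^{2\beta}$ is injective and omits $S(-e^{-2})$, which has modulus $e^{-2b}$. No disk $\{|w|<R\}$ with $R>e^{-2b}$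 is contained in $f(\mathbb D)$.

**Step 3 ($f$ has the required form and is log-harmonic).** Put $H=\log h_0$ and $G=\log g_0$, with $H(0)=G(0)=0$. Since $\log|f_0|=\log|z|+\operatorname{Re}(H+G)$ and $2\beta\operatorname{Re}(H+G)=\beta(H+G)+\overline{\bar\beta(H+G)}$,
$$\log f=\log z+2\beta\log|z|+\big[H+\beta(H+G)\big]+\overline{\big[G+\bar\beta(H+G)\big]} .$$
So $f=z|z|^{2\beta}h\bar g$ with $h=e^{H+\beta(H+G)}$ and $g=e^{G+\bar\beta(H+G)}$, both zero-free and equal to $1$ at $0$. With $A=1+zH'$ and $B=zG'$ as in Section 7 we have $A+B=1+z(H+G)'$. Using $2\log|z|=\log z+\log\bar z$ we find, for $z\ne0$,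
$$\frac{zf_z}{f}=1+\beta+zH'+\beta z(H+G)'=A+\beta(A+B)=:A_1,$$
$$\frac{\bar zf_{\bar z}}{f}=\beta+\overline{zG'+\bar\beta z(H+G)'}=\overline{B+\bar\beta(A+B)}=:\overline{B_1}.$$
As in Section 2, equation (2) for $z\neq0$ is $B_1=\mu_1A_1$, so we need $B_1/A_1\in\mathcal B$. With $C=A+B$,
$$|A_1|^2-|B_1|^2=|A|^2-|B|^2+2\operatorname{Re}(\beta\bar AC)-2\operatorname{Re}(\bar\beta\bar BC),$$
since the terms $|\beta|^2|C|^2$ cancel. Here $\operatorname{Re}(\bar\beta\bar BC)=\operatorname{Re}(\beta B\bar C)$, and
$$\bar AC-B\bar C=|A|^2+\bar AB-B\bar A-|B|^2=|A|^2-|B|^2$$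
is real. Therefore
$$|A_1|^2-|B_1|^2=(1+2\operatorname{Re}\beta)\big(|A|^2-|B|^2\big)=b\,|A|^2(1-|z|^2)>0\qquad\text{on }\mathbb D,$$
because $B=zA$ and $A=\frac{1+z}{(1-z)^2}$ has no zeros in $\mathbb D$. (At $z=0$ this reads $|1+\beta|^2-|\beta|^2=b$.) So the analytic function $A_1$ is zero-free, $\mu_1=B_1/A_1$ is analytic with $|\mu_1|<1$, and $f$ is log-harmonic with dilatation $\mu_1\in\mathcal B$. Hence $e^{-2b}$ is best possible. $\blacksquare$
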